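# Three staircases around a hub: blowups do not control a weighted Caro–Wei bound

Throughout, graphs are finite and simple, $d(v)$ is the degree of $v$ in $G$, $\alpha(\cdot)$ is the independence number, $N(v)$ is the neighborhood of $v$, and $N[v]=N(v)\cup\{v\}$. For a function $f$ on vertices, $f(S)=\sum_{v\in S}f(v)$.

## 1. Three staircases with no independent transversal

Fix an integer $t\ge 2$. Take three sets of $t$ vertices,
$$B_1=\{x_1,\dots,x_t\},\qquad B_2=\{y_1,\dots,y_t\},\qquad B_3=\{z_1,\dots,z_t\},$$
make each $B_p$ a clique, and join different sets by the rules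
$$x_iy_j\in E\iff i<j,\qquad y_jz_k\in E\iff j<k,\qquad x_iz_k\in E\iff k\le i .$$
Between any two of the three sets the edges form a staircase. The last staircase runs the other way round and is not strict, and this asymmetry is the point.

Take $t=2$. The edges between different sets are $x_1y_2$, $y_1z_2$, $x_1z_1$, $x_2z_1$, $x_2z_2$. Go through the eight triples $x_iy_jz_k$. Those with indices $(i,j,k)=(1,1,1),(2,1,1),(2,2,1)$ contain $x_1z_1$, $x_2z_1$, $x_2z_1$ respectively; $(2,1,2)$ and $(2,2,2)$ contain $x_2z_2$; $(1,1,2)$ contains $y_1z_2$; $(1,2,1)$ and $(1,2,2)$ contain $x_1y_2$. So no triple is independent. The triple $x_1,y_2,z_2$ is held together by the single edge $x_1y_2$. Both observations are general.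

**Lemma 1.**

(a) No triple $x_i,y_j,z_k$ is independent.

(b) If $i<j$, the only edge among $x_i,y_j,z_j$ is $x_iy_j$.

(c) If $i<i'$, then $x_i$ is adjacent to $y_{i'}$ and $x_{i'}$ is not.

(d) Let $P\subseteq B_p$ and $P'\subseteq B_r$ be nonempty, $p\ne r$, with every vertex of $P$ adjacent to every vertex of $P'$. Then $|P|+|P'|\le t+1$.

**Proof.** (a) Independence would require $j\le i$ (from $x_i,y_j$), $k\le j$ (from $y_j,z_k$) and $k>i$ (from $x_i,z_k$). Then $k\le j\le i<k$, which is impossible.

(b) The edge $x_iy_j$ is present because $i<j$. The edge $y_jz_j$ would need $j<j$. The edge $x_iz_j$ would need $j\le i$.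

(c) We have $i<i'$, and $i'<i'$ is false.

(d) For the pair $(B_1,B_2)$, every index used in $P\subseteq B_1$ is smaller than every index used in $P'\subseteq B_2$. So the two index sets are disjoint subsets of $\{1,\dots,t\}$ and $|P|+|P'|\le t$. The pair $(B_2,B_3)$ is the same. For $(B_1,B_3)$, every index used in $B_3$ is at most every index used in $B_1$. If $m$ is the largest index used in $B_3$, then at most $m$ vertices of $B_3$ and at most $t-m+1$ vertices of $B_1$ are used, in total at most $t+1$. $\square$

In words, the three staircases contain no independent transversal, yet if $x_i$ and $x_{i'}$ are forced to look alike, then by (c) the edge $x_iy_{i'}$ must go, and by (b) an independent transversal appears.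

## 2. The graph $G$: three large cliques and a hub

Now enlarge the staircases. Let $N$ be a large integer, to be fixed in Section 5. Add disjoint sets $A_1,A_2,A_3$ with $|A_p|=N$ and one vertex $u$, the hub:

* each $K_p:=A_p\cup B_p$ is a clique;
* $u$ is adjacent to all of $A_1\cup A_2\cup A_3$ and to no vertex of $B_1\cup B_2\cup B_3$;
* the edges between different $B_p$ are the staircases of Section 1;
* there are no other edges.

In particular a vertex of $A_p$ has neighbors only in $K_p\cup\{u\}$. Call the resulting graph $G$.

This graph is built to refute a conjecture. The conjecture says that a certain lower bound on the independence number can fail only because of a bounded list of local patterns. The hub and the large cliques will make the bound fail on $G$, and the staircases will make sure that no small pattern explains the failure.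

## 3. Blowups and the conjecture

The Caro–Wei theorem says $\alpha(G)\ge\sum_v 1/(d(v)+1)$. One can try to use larger weights, for instance $f(v)=1/(d(v)+1-\sigma)$ with $\sigma>0$. Complete graphs stop this at once: in a clique $K$ on its own the weights would sum to $|K|/(|K|-\sigma)>1$. So one imposes that $f(K)\le 1$ for every clique $K$. For $\sigma=1/2$ this suffices.

**Known result (Caro–Wei strengthening).** If $f:V(G)\to\mathbb R$ satisfies $f(v)\le 1/(d(v)+1/2)$ for each $v$ and $f(K)\le1$ for each clique $K\subseteq V(G)$, then $\alpha(G)\ge f(V(G))$.

We quote this without proof. It is used only once, to dispose of $\sigma\le 1/2$ in Theorem B.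

What replaces cliques as obstructions when $\sigma>1/2$? The conjecture is phrased with blowups.

**Definition (blowup).** A blowup of a graph $F$ is obtained by replacing each vertex $x$ of $F$ by a clique $Q_x$ of size $t_x\ge 1$; vertices in different cliques $Q_x,Q_y$ are adjacent if and only if $xy\in E(F)$.

For example, replacing two non-adjacent vertices of $C_5$ by cliques of size $t$ gives a blowup of $C_5$. Two vertices $w,w'$ in the same clique $Q_x$ of a blowup $H$ satisfy $N_H[w]=N_H[w']$. Conversely, if $V(H)$ is partitioned into cliques such that between any two of them $H$ is complete or empty, then $H$ is a blowup of the graph that has one vertex per part.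

**Conjecture.** For every $\sigma<1$ there is a finite set of graphs $\mathcal H$ such that the following holds. Let $G$ be a graph and $f:V(G)\to\mathbb R$ with $f(v)\le 1/(d(v)+1-\sigma)$ for each $v$. Suppose that each clique $K$ satisfies $f(K)\le1$, and that $G$ has no subgraph $H$ isomorphic to a blowup of a graph in $\mathcal H$ such that $f(V(H))>\alpha(H)$. Then $\alpha(G)\ge f(V(G))$.

The source of the problem is Tom Kelly and Luke Postle, "Improving the Caro-Wei bound and applications to Turán stability", arXiv:2407.17363 (2024). Note that $H$ is a subgraph, not necessarily induced: edges may be deleted, at the risk of raising $\alpha(H)$.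

The conjecture is false. It fails for every $\sigma\in(8/9,1)$, already for graphs with independence number $3$.

**Theorem A.** Let $8/9<\sigma<1$ and let $t\ge2$ be an integer. There are a graph $G$ with $\alpha(G)=3$ and $f:V(G)\to(0,\infty)$ with $f(v)\le1/(d(v)+1-\sigma)$ for all $v$ such that

1. $f(V(G))>3=\alpha(G)$;
2. $f(S)\le\alpha(G[S])$ for every proper subset $S\subsetneq V(G)$ (in particular $f(K)\le1$ for every clique $K$);
3. if $H\subseteq G$ is a subgraph isomorphic to a blowup of a graph $F$ and $f(V(H))>\alpha(H)$, then $|V(F)|\ge t$.

**Why this disproves the conjecture.** Given a finite $\mathcal H$, take $t\ge2$ larger than the order of every member of $\mathcal H$. By item 2 the clique condition holds, and by item 3 no subgraph that is a blowup of a member of $\mathcal H$ is violating. So $(G,f)$ satisfies all the hypotheses, but $\alpha(G)<f(V(G))$ by item 1. The argument used only that the orders in $\mathcal H$ are bounded. So for $\sigma\in(8/9,1)$ any family $\mathcal H$, even infinite, for which the implication holds must contain graphs of unbounded order.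

**Theorem B.** Let $\mathcal H_0$ be the set of all graphs on at most $520$ vertices, up to isomorphism. For every $\sigma<1$, the implication of the conjecture with $\mathcal H=\mathcal H_0$ holds for all graphs $G$ with $\alpha(G)\le2$.

So independence number $3$ in Theorem A is the least possible. For $\sigma\le1/2$ the conjecture's statement holds by the known result, even with $\mathcal H=\emptyset$. The range $1/2<\sigma\le8/9$ is not settled here.

## 4. $C_5$, and why two cliques around a hub are too rigid

Write $\varepsilon=1-\sigma>0$, so the bound reads $f(v)\le 1/(d(v)+\varepsilon)$.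

**The cycle $C_5$.** Let $f=1/(2+\varepsilon)$ everywhere, with $0<\varepsilon<1/2$. Cliques have at most two vertices, so $f(K)\le 2/(2+\varepsilon)<1$. But $f(V)=5/(2+\varepsilon)>2=\alpha(C_5)$. Any list $\mathcal H$ must explain this failure. A set of $m\le4$ vertices induces a disjoint union of paths, with independence number at least $m/2>m/(2+\varepsilon)$, and deleting edges does not decrease it. A spanning subgraph missing an edge has independence number at least $3>5/2>f(V)$. So the only violating subgraph is $C_5$ itself. It has no two vertices with equal closed neighborhoods, so it is a blowup only of $C_5$. Hence for $1/2<\sigma<1$ the list must contain $C_5$.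

**Two large cliques and a hub.** Blow up two non-adjacent vertices of $C_5$ to cliques $A_1,A_2$ of size $N$. Let $u$ be their common neighbor, and let $b_1,b_2$ be the other two vertices, with $b_p$ adjacent to $A_p$ and $b_1b_2$ an edge. All vertices except $u$ have degree $N+1$, and $d(u)=2N$. With $f(v)=1/(d(v)+\varepsilon)$,
$$f(V)=\frac{2N+2}{N+1+\varepsilon}+\frac1{2N+\varepsilon}=2-\frac{2\varepsilon}{N+1+\varepsilon}+\frac1{2N+\varepsilon}.$$
This exceeds $2=\alpha$ if and only if $N+1+\varepsilon>4\varepsilon N+2\varepsilon^2$, which holds for all $N\ge1$ when $\varepsilon\le 1/4$. The clique condition holds as well. The maximal cliques $A_p\cup\{b_p\}$ have weight $(N+1)/(N+1+\varepsilon)<1$, and $\{b_1,b_2\}$ has weight $2/(N+1+\varepsilon)<1$. For $A_p\cup\{u\}$ we need $\frac{1}{2N+\varepsilon}\le\frac{1+\varepsilon}{N+1+\varepsilon}$, which follows from $(1+\varepsilon)(2N+\varepsilon)\ge 2N+\varepsilon\ge N+1+\varepsilon$.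

The mechanism is that each big clique has weight about $1-\varepsilon/N$, and the hub adds about $1/(2N)$ while leaving $\alpha$ unchanged. All these examples are blowups of the single graph $C_5$, so one list member handles them.

**The first attempt at a counterexample.** Keep two cliques $K_p=A_p\cup B_p$ and the hub $u$, joined to $A_1\cup A_2$ only, and hide a complicated pattern between larger sets $B_1$ and $B_2$. This fails at the following point. If $b\in B_1$ and $b'\in B_2$ are non-adjacent, then $\{u,b,b'\}$ is independent, so $\alpha\ge3$ and the surplus of about $1/(2N)$ is useless. So $B_1$ and $B_2$ must be completely joined, and the graph is a blowup of $C_5$ with classes $\{u\},A_1,B_1,B_2,A_2$. A condition on pairs leaves no freedom.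

With three cliques around the hub, the corresponding condition is that no triple in $B_1\times B_2\times B_3$ is independent. This leaves a lot of freedom, and the staircases use it. The price is in $\varepsilon$: three deficits of about $\varepsilon/N$ must be beaten by a hub weight of about $1/(3N)$, which requires $3\varepsilon<1/3$, that is, $\sigma>8/9$.

## 5. Degrees, weights, and the choice of $N$

From here to the end of Section 8, $G$ is the graph of Section 2 and $\varepsilon=1-\sigma\in(0,1/9)$.

**Step 1: degrees.** *We need the degrees to know which weights are allowed.* For $a\in A_p$ we have $d(a)=(N-1)+t+1=N+t$, and $d(u)=3N$. For the staircase vertices, count neighbors inside the clique and then in the two other sets: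
$$d(x_i)=(N+t-1)+(t-i)+i=N+2t-1,$$
$$d(y_j)=(N+t-1)+(j-1)+(t-j)=N+2t-2,$$
$$d(z_k)=(N+t-1)+(t-k+1)+(k-1)=N+2t-1.$$

**Step 2: weights.** *We give all vertices of the same kind the same weight.* Set
$$f(a)=\frac1{N+t+\varepsilon}\ (a\in A_p),\qquad f(b)=\beta:=\frac1{N+2t-1+\varepsilon}\ (b\in B_p),\qquad f(u)=\gamma:=\frac1{3N+\varepsilon}.$$
Then $f(v)\le1/(d(v)+1-\sigma)$ for all $v$, with slack only at the $y_j$.

**Step 3: the deficit of a clique.** *We compute how far $f(K_p)$ is below $1$.* Put $\kappa:=f(K_p)=\frac N{N+t+\varepsilon}+t\beta$. Then
$$1-\kappa=\frac{t+\varepsilon}{N+t+\varepsilon}-\frac t{N+2t-1+\varepsilon}.$$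
Over the common denominator, the numerator is
$$(t+\varepsilon)(N+2t-1+\varepsilon)-t(N+t+\varepsilon)=\varepsilon N+t^2-t+2t\varepsilon-\varepsilon+\varepsilon^2 ,$$
so
$$1-\kappa=\frac{\varepsilon N+t^2-t+2t\varepsilon-\varepsilon+\varepsilon^2}{(N+t+\varepsilon)(N+2t-1+\varepsilon)}>0,$$
since $t^2-t>0$ and $2t\varepsilon>\varepsilon$.

**Step 4: fixing $N$.** *We want the hub to outweigh the three deficits.* As $N\to\infty$ with $t,\varepsilon$ fixed, $N\cdot3(1-\kappa)\to3\varepsilon<\frac13$ and $N\gamma\to\frac13$. So we may fix $N\ge3t$ with
$$0<3(1-\kappa)<\gamma.\tag{1}$$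

**Step 5: crude comparisons.** *These are the inequalities that the case analysis will use.* We claim
$$\gamma<\beta<f(a)\ (a\in A_p),\qquad 3t\beta<1,\qquad 2t\beta+\gamma<1.\tag{2}$$
First, $\gamma<\beta$ means $2N>2t-1$, which holds since $N\ge 3t$. Next, $\beta<f(a)$ means $t<2t-1$, true for $t\ge2$. Then $3t\beta<1$ means $3t<N+2t-1+\varepsilon$, that is, $t<N-1+\varepsilon$, which holds since $N-1\ge3t-1>t$. Finally $2t\beta+\gamma<(2t+1)\beta<3t\beta<1$. In particular the minimum value of $f$ is $\gamma$.

**A numerical instance.** Let $t=2$ and $\varepsilon=1/10$. Then $1-\kappa=\frac{0.1N+2.31}{(N+2.1)(N+3.1)}$, and (1) asks for $(0.3N+6.93)(3N+0.1)<(N+2.1)(N+3.1)$, which is $0.1N^2-15.62N+5.817>0$. At $N=156$ the left side is $2433.6-2436.72+5.817=2.697$, so $N=156$ is large enough, and $G$ has $3\cdot158+1=475$ vertices.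

## 6. $\alpha(G)=3$ and $f(V(G))>3$

*This section proves item 1 of Theorem A.*

An independent set that avoids $u$ has at most one vertex in each clique $K_p$, hence at most three vertices. An independent set that contains $u$ has its other vertices in $B_1\cup B_2\cup B_3$, at most one in each $B_p$, and by Lemma 1(a) not one in all three; so it also has at most three vertices. Choosing one vertex from each $A_p$ gives an independent set of size $3$. Hence $\alpha(G)=3$.

By (1),
$$f(V(G))=3\kappa+\gamma=3+\gamma-3(1-\kappa)\in(3,3+\gamma).\tag{3}$$
The upper bound in (3) matters as much as the lower one. The total exceeds $3$ by less than the weight of the lightest vertex, so removing any single vertex destroys the excess.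

## 7. Every proper subset obeys the bound

*This section proves item 2: no proper subset of $V(G)$ is violating, so the failure of $G$ cannot be blamed on fewer vertices.*

Let $S\subsetneq V(G)$, $a_0=\alpha(G[S])$, $S_p=S\cap K_p$, and let $\ell$ be the number of nonempty $S_p$. Since $f>0$, weights are monotone under inclusion.

If $a_0=0$, then $S=\emptyset$ and $f(S)=0$. Since $\alpha(G)=3$ we have $a_0\le 3$, and if $a_0=3$, then $S$ misses a vertex, of weight at least $\gamma$, so $f(S)\le f(V(G))-\gamma<3$ by (3). There remain $a_0\in\{1,2\}$.

**Step 1: an observation.** *It handles sets that meet all three cliques.* Suppose $a_0=2$ and $\ell=3$. Then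
$$f(S\setminus\{u\})\le\kappa+2t\beta.\tag{4}$$
Suppose first that $S$ contains some $a\in A_p$, and let $\{q,r\}=\{1,2,3\}\setminus\{p\}$. Take any $w\in S_q$ and $w'\in S_r$. The triple $\{a,w,w'\}$ is not independent, and $a$ is adjacent to neither $w$ nor $w'$, so $w$ and $w'$ are adjacent. Vertices of $A_q$ have no neighbors in $K_r$, and $S_r\ne\emptyset$, so $S_q\subseteq B_q$. Symmetrically $S_r\subseteq B_r$. Hence $f(S\setminus\{u\})\le\kappa+2t\beta$. If $S$ contains no vertex of any $A_p$, then $f(S\setminus\{u\})\le3t\beta\le\kappa+2t\beta$, because $t\beta\le\kappa$.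

**Step 2: the case $u\notin S$.** *Here we compare $\ell$ with $a_0$.* If $\ell\le a_0$, then $f(S)\le\ell\kappa\le a_0\kappa<a_0$. If $a_0=1$ and $\ell\ge2$, then $S$ is a clique meeting two different $K_p$; a vertex of $A_p$ has no neighbor in another $K_r$, so $S$ contains no vertex of any $A_p$, and $f(S)\le3t\beta<1$ by (2). If $a_0=2$ and $\ell=3$, then (4) and (2) give $f(S)\le\kappa+2t\beta<2$.

**Step 3: the case $u\in S$, $a_0=1$.** *A clique through the hub sees only one $A_p$.* All vertices of $S\setminus\{u\}$ are neighbors of $u$, and vertices in different $A_p$ are non-adjacent, so $S\subseteq\{u\}\cup A_p$ for some $p$. Hence $f(S)\le\gamma+\kappa-t\beta<\kappa<1$, using $\gamma<\beta$.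

**Step 4: the case $u\in S$, $a_0=2$.** *Here the hub's extra weight must be paid for by vertices of $B_1\cup B_2\cup B_3$ missing from $S$.*

If $\ell\le1$, then $f(S)\le\gamma+\kappa<2$.

If $\ell=3$, then (4) and (2) give $f(S)\le\kappa+2t\beta+\gamma<2$.

Let $\ell=2$, with $S_p,S_r\ne\emptyset$. If $S\cap B_p=\emptyset$ or $S\cap B_r=\emptyset$, then $f(S)\le\gamma+2\kappa-t\beta<2\kappa<2$. Otherwise let $b\in S\cap B_p$ and $b'\in S\cap B_r$. The hub is adjacent to neither, and $\{u,b,b'\}$ is not independent since $a_0=2$; so $b\sim b'$. Thus $S\cap B_p$ and $S\cap B_r$ are nonempty and completely joined, and Lemma 1(d) says that they have at most $t+1$ vertices together. So $S$ misses at least $2t-(t+1)=t-1\ge1$ vertices of $B_p\cup B_r$, and $f(S)\le\gamma+2\kappa-\beta<2\kappa<2$.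

This proves $f(S)\le\alpha(G[S])$ for every proper subset $S$. Since $V(G)$ is not a clique, every clique $K$ is a proper subset, and $f(K)\le1$. $\square$

## 8. Twins in a spanning subgraph force an independent $4$-set

*This section proves item 3: deleting edges cannot produce a violating blowup of a small graph either.*

Let $H\subseteq G$ be isomorphic to a blowup of $F$, with $f(V(H))>\alpha(H)$.

**Step 1: $H$ is spanning.** *We use item 2.* Since $H$ is a subgraph of $G[V(H)]$, $\alpha(H)\ge\alpha(G[V(H)])$. If $V(H)$ were a proper subset, item 2 would give $f(V(H))\le\alpha(G[V(H)])\le\alpha(H)$, a contradiction. So $V(H)=V(G)$.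

**Step 2: $\alpha(H)\le3$.** *We use the upper bound in (3).* We have $\alpha(H)<f(V(G))<3+\gamma<4$.

**Step 3: small $F$ makes twins.** *We look for two staircase vertices that $H$ cannot tell apart.* Suppose $|V(F)|<t$. By pigeonhole two of the $t$ vertices of $B_1$, say $x_i$ and $x_{i'}$ with $i<i'$, lie in the same clique of the blowup. So $N_H[x_i]=N_H[x_{i'}]$.

**Step 4: twins break a transversal.** *We use Lemma 1(b) and (c).* By (c), $x_{i'}y_{i'}\notin E(G)$, so $x_{i'}y_{i'}\notin E(H)$, and by the equality of neighborhoods $x_iy_{i'}\notin E(H)$. By Lemma 1(b) with $j=i'$, the edge $x_iy_{i'}$ was the only edge of $G$ among $x_i,y_{i'},z_{i'}$. So these three vertices are independent in $H$. The hub $u$ has no neighbor in $B_1\cup B_2\cup B_3$. Hence $\{u,x_i,y_{i'},z_{i'}\}$ is independent in $H$, which contradicts $\alpha(H)\le3$.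

So $|V(F)|\ge t$, and Theorem A is proved. $\blacksquare$

## 9. Independence number two: near-cliques and the edges that matter

We now prove Theorem B. Note that $f$ may take negative values here, so we use only the upper bounds on $f$.

If $\sigma\le\frac12$, then $f(v)\le1/(d(v)+1-\sigma)\le 1/(d(v)+1/2)$ and the known result applies. So let $\frac12<\sigma<1$, let $\alpha(G)\le2$, let $f$ satisfy the degree bound and the clique condition, and suppose $f(V(G))>\alpha(G)$. We must find a subgraph $H\subseteq G$ that is a blowup of a graph on at most $520$ vertices, with $f(V(H))>\alpha(H)$.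

If $\alpha(G)=0$, then $G$ is empty and $f(V(G))=0$. If $\alpha(G)=1$, then $G$ is a clique and $f(V(G))\le1$. Both contradict the assumption, so $\alpha(G)=2$ and $f(V(G))>2$.

The plan is this. For any vertex $v$, the non-neighbors of $v$ form a clique. If $N[v]$ were a clique too, the two clique conditions would give $f(V(G))\le2$. So $N[v]$ is not a clique, and we first show that, for $v$ of minimum degree, it becomes one after removing at most $8$ vertices. What then remains are two cliques whose mutual adjacency may be as complicated as a staircase. The way past this is to delete every edge between the two cliques that is not needed to keep $\alpha\le2$.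

### 9.1. Setup around a vertex of minimum degree

Let $v$ have minimum degree $\delta$, and put $M=\delta+1=|N[v]|$, $C=V(G)\setminus N[v]$, $m=|C|$. Two non-adjacent vertices of $C$ would form an independent triple with $v$, so $C$ is a clique, $f(C)\le1$, and $f(N[v])=f(V(G))-f(C)>1$. If $\delta\le1$, then $N[v]$ would be a clique with $f(N[v])\le1$. Hence $\delta\ge2$ and $M\ge3$.

Let $R$ be the graph on $N(v)$ whose edges are the pairs non-adjacent in $G$. It is triangle-free because $\alpha(G)\le2$. Let $s$ be its matching number. For $y\in N(v)$ let $nn(y)=d_R(y)$ and $out(y)=|N(y)\cap C|$. The neighbors of $y$ are $v$, then $\delta-1-nn(y)$ vertices of $N(v)$, then $out(y)$ vertices of $C$, so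
$$e(y):=d(y)-\delta=out(y)-nn(y)\ge0,\tag{5}$$
where the inequality holds because $\delta$ is the minimum degree.

For $G=C_5$, $N(v)$ consists of two non-adjacent vertices, $R$ is a single edge, $s=1$, $M=3$, $m=2$, and each $y\in N(v)$ has $nn(y)=out(y)=1$.

### 9.2. The matching number satisfies $s\le4$

We may assume $s\ge2$.

**Step 1: degrees in $N(v)$ are mostly close to $\delta$.** *We turn $f(N[v])>1$ into a bound on the excesses $e(y)$.* Since $d(y)+1-\sigma=M-\sigma+e(y)$, setting $e(v)=0$ gives
$$1<f(N[v])\le\sum_{y\in N[v]}\frac1{M-\sigma+e(y)}.$$
Multiply by $M-\sigma$ and write $\frac{M-\sigma}{M-\sigma+e}=1-h(e)$ with $h(x)=\frac x{M-\sigma+x}$. Then $M-\sigma<M-\sum_{y\in N[v]}h(e(y))$. As $h(e(v))=h(0)=0$,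
$$\sum_{y\in N(v)}h(e(y))<\sigma.\tag{6}$$

**Step 2: each edge of $R$ carries excess.** *We show that non-adjacent pairs in $N(v)$ have large degree sum.* Let $yy'\in E(R)$. A vertex of $C$ non-adjacent to both $y$ and $y'$ would form an independent triple with them, so every vertex of $C$ is adjacent to $y$ or $y'$, and $out(y)+out(y')\ge m$. As $R$ is triangle-free, $N_R(y)\cap N_R(y')=\emptyset$, so $nn(y)+nn(y')\le|N(v)|=M-1$. By (5),
$$e(y)+e(y')\ge E:=m-M+1.$$

**Step 3: $m\le 2M-2$.** *We combine Steps 1 and 2 to bound $|C|$.* If $E\le0$, then $m\le M-1\le2M-2$. Let $E>0$. The function $h$ is increasing and concave on $[0,\infty)$ with $h(0)=0$, hence subadditive. So for each edge $yy'$ of a maximum matching of $R$ we have $h(e(y))+h(e(y'))\ge h(e(y)+e(y'))\ge h(E)$. The $s$ matching edges are disjoint, and all terms of (6) are nonnegative, so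
$$\frac{sE}{M-\sigma+E}<\sigma<1,\qquad\text{i.e.}\qquad(s-1)E<M-\sigma.$$
As $s\ge2$, $E<M-\sigma<M$. Since $E$ is an integer, $E\le M-1$, that is, $m\le2M-2$.

**Step 4: the matching pushes up degrees in $C$.** *We use the matching again, now to make $f(C)$ small.* By Step 2, each $c\in C$ is adjacent to at least one end of each of the $s$ disjoint matching edges. So $d(c)\ge m-1+s$, and $f(C)\le\frac m{m+s-\sigma}$. Also $f(N[v])\le\frac M{M-\sigma}$, since all degrees are at least $\delta$. From $f(V(G))>2$,
$$\frac M{M-\sigma}-1>1-\frac m{m+s-\sigma},\qquad\text{i.e.}\qquad\frac\sigma{M-\sigma}>\frac{s-\sigma}{m+s-\sigma}.$$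
All denominators are positive. Cross-multiplying, $\sigma m+\sigma s-\sigma^2>sM-s\sigma-\sigma M+\sigma^2$, which rearranges to
$$s(M-2\sigma)<\sigma(m+M-2\sigma).$$

**Step 5: conclusion.** *We insert Step 3.* Since $M\ge3$, we have $M-2\sigma>M-2>0$. Therefore
$$s<\sigma\Big(1+\frac m{M-2\sigma}\Big)<1+\frac{m}{M-2}\le1+\frac{2M-2}{M-2}=3+\frac2{M-2}\le5,$$
and $s\le4$. $\square$

### 9.3. Keeping only the edges that $Y$ demands

**Step 1: two cliques and eight vertices.** *We cut $V(G)$ into simple pieces.* Let $Y\subseteq N(v)$ be the set of ends of a maximum matching of $R$. Then $|Y|=2s\le8$, and $Y$ is a vertex cover of $R$, since an uncovered edge could be added to the matching. Put $K=N[v]\setminus Y$. Two vertices of $K$ non-adjacent in $G$ would both lie in $N(v)$ and form an edge of $R$ not covered by $Y$; so $K$ is a clique. Thus $V(G)=K\cup C\cup Y$ is a partition with $K$ and $C$ cliques of $G$.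

**Step 2: the subgraph $H$.** *We keep everything except the edges between $K$ and $C$, which we thin out.* Let $H$ have vertex set $V(G)$, all edges of $G$ inside $K\cup Y$, all edges of $G$ inside $C\cup Y$, and exactly those pairs $xc$ with $x\in K$, $c\in C$ for which some $y\in Y$ is non-adjacent in $G$ to both $x$ and $c$. Such a pair is an edge of $G$, because otherwise $\{x,c,y\}$ would be independent in $G$. So $H\subseteq G$.

For $C_5$ we get $K=\{v\}$, and $v$ is adjacent to all of $Y$, so no pair $vc$ is added and $H=C_5$.

**Step 3: $\alpha(H)\le2$.** *We check that no needed edge was deleted.* Suppose $H$ has an independent triple. As $K$ and $C$ are cliques of $H$, it has at most one vertex in each. If it has one vertex $x\in K$ and one vertex $c\in C$, then its third vertex is some $y\in Y$, non-adjacent in $H$ to both. Edges between $Y$ and $K\cup C$ are the same in $H$ and $G$, so $y$ is non-adjacent in $G$ to both, and then $xc\in E(H)$ by definition, a contradiction. Otherwise the triple lies in $K\cup Y$ or in $C\cup Y$, where $H$ and $G$ agree, contradicting $\alpha(G)\le2$.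

**Step 4: $H$ is a blowup of a graph on at most $520$ vertices.** *We count types.* Partition $K$ into classes according to the neighborhood in $Y$, do the same for $C$, and take each vertex of $Y$ as its own class. There are at most $8+2\cdot2^8=520$ nonempty classes, and each is a clique in $H$. Between two classes $H$ is complete or empty. Two classes inside $K$, or two inside $C$, are completely joined. Between two single vertices of $Y$ there is nothing to check. Between a vertex of $Y$ and a class of $K$ or $C$, this holds by the definition of the classes. For a class of $K$ and a class of $C$, the rule defining $xc\in E(H)$ asks whether some $y\in Y$ lies outside both neighborhoods, which depends only on $N(x)\cap Y$ and $N(c)\cap Y$. By the converse noted after the definition of a blowup, $H$ is a blowup of the graph with one vertex per class.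

Thus $H$ is a subgraph of $G$ isomorphic to a blowup of a member of $\mathcal H_0$, and $f(V(H))=f(V(G))>2\ge\alpha(H)$. This is a forbidden subgraph, and Theorem B follows. $\blacksquare$

**Remark (why this thinning does not help in Theorem A).** In Section 9.3 an edge between the two large cliques is kept only if one of at most $8$ vertices demands it. In the graph of Section 2, every staircase edge is demanded. Deleting $x_iy_j$ with $i<j$ makes $\{u,x_i,y_j,z_j\}$ independent, by Lemma 1(b). Deleting $y_jz_k$ with $j<k$ makes $\{u,x_j,y_j,z_k\}$ independent, since $x_jy_j$ would need $j<j$ and $x_jz_k$ would need $k\le j$. Deleting $x_iz_k$ with $k\le i$ makes $\{u,x_i,y_i,z_k\}$ independent, since $x_iy_i$ would need $i<i$ and $y_iz_k$ would need $i<k$.
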